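# Prescribing the index sequence of remotest projections

## Three lines in the plane, computed by hand

Take three lines through the origin of $\mathbb R^2$: let $L_1$ be spanned by $(1,0)$, $L_2$ by $(3,1)$ and $L_3$ by $(1,1)$. Start somewhere, look which line is farthest away, project orthogonally onto that line, and repeat. The distances from $(x,y)$ to the three lines are
$$|y|,\qquad \frac{|x-3y|}{\sqrt{10}},\qquad \frac{|x-y|}{\sqrt2}.$$

Start at $x_0=(-1,2)$. The distances are $2$, $7/\sqrt{10}\approx 2.21$ and $3/\sqrt2\approx 2.12$, so we project onto $L_2$ and get $x_1=-\frac1{10}(3,1)$. From a multiple of $(3,1)$ the distances to $L_1$ and $L_3$ are in the ratio $1:\sqrt2$, so $L_3$ is next, and $x_2=-\frac15(1,1)$. From a multiple of $(1,1)$ the distances to $L_1$ and $L_2$ are in the ratio $1:2/\sqrt{10}$, so $L_1$ is next, and $x_3=(-\frac15,0)$. From a multiple of $(1,0)$ the distances to $L_2$ and $L_3$ are in the ratio $1/\sqrt{10}:1/\sqrt2$, so we go to $L_3$, and from there on we alternate. Recording the index of the line used at each step, we have found the sequence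
$$2,3,1,3,1,3,1,\dots$$

Starting from $(1,2)$, with distances $2$, $5/\sqrt{10}$, $1/\sqrt2$, we get $1,3,1,3,\dots$. Starting from $(1,0)$ we get $3,1,3,1,\dots$. There is nothing else: once we stand on a line at a nonzero point, the next index depends only on the line, because the distances scale with the point. So these lines produce exactly three sequences. For any three lines the first index decides everything.

One restriction is visible and will never go away: an index cannot be repeated at once, because after projecting onto $L_k$ we are at distance $0$ from it. The other restrictions here come from the fact that a line has no room for memory. Suppose we allow larger subspaces, and choose them knowing the sequence we want. Can we then produce every sequence without immediate repetitions?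

## Admissible sequences and universal families

Let $H$ be an infinite-dimensional real Hilbert space with norm $|\cdot|$. For a closed subspace $L_k$ let $P_k$ be the orthogonal projection onto it: $P_kx\in L_k$ and $x-P_kx\perp L_k$. The number $|x-P_kx|$ is the distance from $x$ to $L_k$, and Pythagoras gives
$$|x-P_kx|^2=|x|^2-|P_kx|^2. \tag{1}$$
So the remotest of several subspaces is the one onto which $x$ has the shortest projection.

**Definition (remotest projections).** Given closed subspaces $L_1,\dots,L_K$ and a point $x_0$, put $x_{n+1}=P_{i(n)}x_n$ for $n\ge 0$, where $i(n)$ is an index with $|x_n-P_{i(n)}x_n|=\max_k|x_n-P_kx_n|$. We require that at every step the maximum is attained at exactly one index. Then $(i(n))_{n\ge0}$ is well defined, and it is called the index sequence of the remotest projections of $x_0$.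

The requirement excludes $x_n=0$, where all distances are $0$ and tie.

**Definition (admissible, universal).** A sequence $(i(n))_{n\ge0}$ in $\{1,\dots,K\}$ is *admissible* if $i(n)\ne i(n+1)$ for all $n$. A family $L_1,\dots,L_K$ of closed subspaces with $\bigcap_kL_k=\{0\}$ is *universal* if for every admissible sequence there is a starting point $x_0$ whose remotest projections have exactly that index sequence, with the maximum attained at a unique index at every step.

For instance, the three lines above intersect trivially but are not universal, since $1,2,1,2,\dots$ does not occur.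

The question, posed in Petr A. Borodin and Eva Kopecká, "Alternating projections, remotest projections, and greedy approximation", arXiv:1911.06176 (2019), is this. Given an admissible sequence in $\{1,2,3\}$, are there closed subspaces $L_1,L_2,L_3$ of $H$ with $L_1\cap L_2\cap L_3=\{0\}$, and a point $x_0\in H$, all allowed to depend on the sequence, with exactly this index sequence? The answer is yes, and the subspaces need not depend on the sequence.

**Theorem A.** For every $K\ge3$ there is a universal family of $K$ two-dimensional subspaces of $\mathbb R^{2K}$. Hence (case $K=3$, with $\mathbb R^6$ embedded isometrically in $H$) every admissible sequence in $\{1,2,3\}$ is realizable, with $L_1,L_2,L_3$ independent of the sequence.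

**Theorem B (sharp dimension for $K=3$).** (a) There is a universal triple of two-dimensional subspaces in $\mathbb R^4$. (b) No triple in a Hilbert space of dimension $\le 3$ is universal.

**Converse.** Admissibility is necessary. Indeed $x_{n+1}\in L_{i(n)}$ has distance $0$ to $L_{i(n)}$, and $0$ cannot be the unique maximum of several nonnegative numbers.

So a sequence in $\{1,2,3\}$ is realizable in $H$ if and only if $i(n)\ne i(n+1)$ for all $n$; one fixed triple of planes realizes all of these; and the smallest dimension of a space containing a universal triple is exactly $4$.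

Working in $\mathbb R^d$ is enough. If $\mathbb R^d\subset H$ isometrically and $L_k\subset\mathbb R^d$, then for $x\in\mathbb R^d$ the projection of $x$ onto $L_k$ computed in $\mathbb R^d$ satisfies the two defining properties of $P_kx$ in $H$. Nothing changes in the index sequence or in the intersection of the $L_k$.

## Three symmetric planes in $\mathbb R^3$ and a forbidden word

On a plane $L_l$ a point has a direction, which is an angle, and the next index may depend on it. The first thing to try is three planes in $\mathbb R^3$. Take the symmetric triple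
$$L_1:\ y+z=0,\qquad L_2:\ x+z=0,\qquad L_3:\ x+y=0,$$
which meets only in $0$. Up to the common factor $1/\sqrt2$ the distances from $(x,y,z)$ are $|y+z|$, $|x+z|$, $|x+y|$, and
$$P_2(x,y,z)=\Bigl(\tfrac{x-z}2,\,y,\,\tfrac{z-x}2\Bigr),\qquad P_3(x,y,z)=\Bigl(\tfrac{x-y}2,\,\tfrac{y-x}2,\,z\Bigr).$$

Suppose we stand on $L_1$, at $(x,y,-y)$. The scaled distances to $L_2,L_3$ are $|x-y|$ and $|x+y|$, so the next index is $2$ exactly when $xy<0$ and $3$ exactly when $xy>0$. Both continuations occur, so we have gained something over lines.

Now ask for the word $1,2,3$. After index $1$ we may rescale to the point $(-t,1,-1)$ with $t>0$. Projecting onto $L_2$ gives $(s,1,-s)$ with $s=\frac{1-t}2$. Here the scaled distances to $L_1,L_3$ are $|1-s|$ and $|1+s|$, so index $3$ comes next exactly when $s>0$, i.e. $0<t<1$ and $0<s<\frac12$. Projecting onto $L_3$ gives $(-r,r,-s)$ with $r=\frac{1-s}2>0$. The scaled distances to $L_1,L_2$ are $|r-s|$ and $r+s$, and $r+s$ is strictly larger. So index $2$ is forced: **the word** $1,2,3,1$ never occurs for this triple.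

A second failure is subtler. Consider $1,2,3,2,3,2,3,\dots$. At $t=0$, i.e. $x_1=(0,1,-1)$, let us project onto $L_2$ anyway:
$$x_2=\bigl(\tfrac12,1,-\tfrac12\bigr),\qquad x_3=P_3x_2=\bigl(-\tfrac14,\tfrac14,-\tfrac12\bigr),\qquad x_4=P_2x_3=\tfrac14x_2 .$$
At $x_2$ the scaled distances to $L_1$ and $L_3$ are $\frac12$ and $\frac32$; at $x_3$ those to $L_1$ and $L_2$ are $\frac14$ and $\frac34$. So from $x_2$ on, indices $3,2,3,2,\dots$ are chosen strictly, forever. The only trouble is at $x_1$, where the distances to $L_2$ and $L_3$ tie. For small $t>0$ the tie is broken in favor of $2$, and by continuity any prescribed number of later steps still goes as desired. The first index $1$ is obtained from $x_0=(-t,1,-1)+2(0,1,1)$, whose scaled distances are $4$, $|1-t|$, $|3-t|$. Hence every finite initial piece of $1,2,3,2,3,\dots$ is realized by this triple. The argument of the next section shows that the infinite sequence is not: it forces $x_2$ to be a multiple of $(\frac12,1,-\frac12)$, that is, $t=0$. Points realizing longer and longer pieces converge to a tie.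

## No universal triple in dimension at most three

The failure is not a defect of the symmetric choice. This section proves Theorem B(b): suppose $L_1,L_2,L_3$, with $L_1\cap L_2\cap L_3=\{0\}$, is universal in a space $X$ with $\dim X\le3$. We derive a contradiction.

**Step 1: all $L_k$ are planes and $\dim X=3$.** This step removes degenerate configurations. If $L_k=\{0\}$, then after the index $k$ is used the iterate is $0$ and all distances tie, so no sequence beginning with $k$ is realized. If $L_k=X$, the distance to $L_k$ is always $0$, and $k$ is never the unique maximizer. If $L_k$ is a line, then the remotest index from a nonzero point of $L_k$ depends only on $k$, as in our first example. But by universality some sequence beginning $k,l$ and some sequence beginning $k,h$ with $h\ne l$ are realized, and in both cases $x_1\in L_k$ is nonzero because at $0$ there is a tie. That is a contradiction. So $2\le\dim L_k<\dim X\le 3$, which gives $\dim L_k=2$ and $\dim X=3$.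

**Step 2: normals, and which inner products can vanish.** This step sets up coordinates. Let $n_k$ be a unit normal of $L_k$ and $g_{kl}=\langle n_k,n_l\rangle$. The distance from $x$ to $L_k$ is $|\langle x,n_k\rangle|$, and $P_kx=x-\langle x,n_k\rangle n_k$. Two equal planes would always tie, and then neither of their indices could be a unique maximizer; so the planes are distinct, and $|g_{kl}|<1$ for $k\ne l$.

Moreover $g_{12}\ne0$. Otherwise, for $x\in L_1$,
$$\langle P_2x,n_1\rangle=\langle x,n_1\rangle-\langle x,n_2\rangle g_{12}=0,$$
so after the indices $1,2$ the point lies in $L_1$, index $1$ cannot follow, and $1,2,1,2,\dots$ is not realized. In the same way $1,3,1,3,\dots$ gives $g_{13}\neq 0$.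

**Step 3: the tail $3,2,3,2,\dots$ determines the direction of $x_2$.** Consider a realization of $1,2,3,2,3,2,3,\dots$, so $x_1\in L_1$ and $x_2=P_2x_1\in L_2$. Let $q$ be a unit vector spanning the line $L_2\cap L_3$, and put
$$p=n_3-g_{23}n_2 .$$
Then $\langle p,n_2\rangle=0$, so $p\in L_2$; also $p\perp q$ because $q\perp n_2,n_3$; and $|p|^2=1-g_{23}^2>0$. So $x_2=\alpha p+\beta q$ for some real $\alpha,\beta$. We claim that $\beta=0$.

From $x_2$ on we project alternately onto $L_3$ and $L_2$. Both projections fix $q$, and both map the two-dimensional space $q^\perp$ into itself, since $n_2,n_3\in q^\perp$. Within $q^\perp$ we project back and forth between two lines, $L_2\cap q^\perp$ spanned by $p$, and $L_3\cap q^\perp$ spanned by $p'=n_2-g_{23}n_3$. Here $|p|^2=|p'|^2=1-g_{23}^2$ and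
$$\langle p,p'\rangle=g_{23}-g_{23}-g_{23}+g_{23}^3=-g_{23}(1-g_{23}^2),$$
so the cosine of the angle between the lines is $|g_{23}|$ in absolute value. Each projection multiplies the norm of the $q^\perp$-component by $|g_{23}|<1$. Hence $x_n\to\beta q$, and $|x_n-x_{n+1}|\to0$. But $|x_n-x_{n+1}|$ is the largest of the three distances at $x_n$, so $\operatorname{dist}(x_n,L_1)\to0$. Therefore $\beta q\in L_1$, and so $\beta q\in L_1\cap L_2\cap L_3=\{0\}$. So $\beta=0$ and $x_2=\alpha p$. Since $x_2\ne0$ (no tie), $\alpha\ne0$.

**Step 4: the choice of index $2$ at $x_1$ gives an inequality.** We now go back one step. Since $x_2=P_2x_1$, we have $x_1=\alpha p+\tau n_2$ for some $\tau$. From $x_1\in L_1$ we get $0=\langle x_1,n_1\rangle=\alpha(g_{13}-g_{12}g_{23})+\tau g_{12}$, i.e.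
$$\tau g_{12}=-\alpha(g_{13}-g_{12}g_{23}). \tag{2}$$
Index $2$ is the unique remotest index at $x_1$, so
$$|\tau|=|\langle x_1,n_2\rangle|>|\langle x_1,n_3\rangle|=|\alpha(1-g_{23}^2)+\tau g_{23}|.$$
Multiply by $|g_{12}|\ne0$ and insert (2):
$$|\alpha|\,|g_{13}-g_{12}g_{23}|>|\alpha|\,\bigl|(1-g_{23}^2)g_{12}-g_{23}(g_{13}-g_{12}g_{23})\bigr|=|\alpha|\,|g_{12}-g_{13}g_{23}|,$$
because the terms $\mp g_{23}^2g_{12}$ cancel. Hence
$$|g_{13}-g_{12}g_{23}|>|g_{12}-g_{13}g_{23}|. \tag{3}$$

**Step 5: exchange $2$ and $3$.** The sequence $1,3,2,3,2,3,2,\dots$ is admissible too. Repeating Steps 3 and 4 with $2$ and $3$ interchanged, and using $g_{13}\ne0$, we get $|g_{12}-g_{13}g_{23}|>|g_{13}-g_{12}g_{23}|$. This contradicts (3), and Theorem B(b) is proved. $\blacksquare$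

For the symmetric planes, with normals proportional to $(0,1,1),(1,0,1),(1,1,0)$, all $g_{kl}=\frac12$, and both sides of (3) equal $\frac14$: this is the tie we met. There $p=n_3-\frac12n_2$ is proportional to $(\frac12,1,-\frac12)$, as announced.

## Short projections and spreading directions

Two lessons can be taken from $\mathbb R^3$. We need more freedom in how the planes lie to each other, and we need strict inequalities that survive limits.

Let us describe the dynamics of three or more planes in any space. Parametrize each plane by an isometry $\iota_l:\mathbb R^2\to L_l$. For $k\neq l$, projection from $L_l$ to $L_k$ is in these coordinates a $2\times2$ matrix, namely $\iota_k^T\iota_l$, and the matrix for the way back is its transpose. Write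
$$u(\theta)=(\cos\theta,\sin\theta)^T .$$
At a point $c\,\iota_lu(\theta)$, with matrices $A_{kl}$, the next index is by (1) the $k$ for which $|A_{kl}u(\theta)|$ is smallest, and the new direction in $L_k$ is that of $A_{kl}u(\theta)$. Lengths are irrelevant; angles carry all the information.

We would like a range $J$ of angles, the same in every plane, and for each $k\ne l$ a part $J_{kl}\subset J$ such that standing in $L_l$ with angle in $J_{kl}$ forces next index $k$, and such that moving to $L_k$ spreads $J_{kl}$ over the whole of $J$. Then all continuations remain possible after every step.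

The observation that makes this possible is that the two wishes agree. Look at
$$\begin{pmatrix}a&0\\0&1\end{pmatrix},\quad 0<a<1:\qquad u(s)\mapsto(a\cos s,\sin s)^T .$$
Near $s=0$ the image is short, which makes this index remotest. And $\tan s$ is replaced by $\frac1a\tan s$, so the directions near $s=0$ are spread apart. For $a=\frac14$, the angles with $|\tan s|\le\frac3{16}$ are spread over all angles with $|\tan|\le\frac34$. A linear map expands angles near the direction that it contracts most.

It remains to get an infinite itinerary out of such spreading. Here is the mechanism in its smallest form. Let $f$ map each of $[0,\frac13]$ and $[\frac23,1]$ affinely onto $[0,1]$, by $f(x)=3x$ and $f(x)=3x-2$. The inverse branches are $G_0(y)=\frac y3$ and $G_1(y)=\frac{y+2}3$. To find a point whose orbit visits the two intervals in a prescribed order $b_0,b_1,\dots$, one solves $x_n=G_{b_n}(x_{n+1})$ for all $n$. To satisfy the first $N$ equations, choose $x_N$ arbitrarily and compute backwards; to satisfy all of them, use compactness. For $0,1,0,1,\dots$ we need $x_0=G_0(G_1(x_0))=\frac{x_0+2}9$, so $x_0=\frac14$,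 $x_1=\frac34$, and indeed $f(\frac14)=\frac34$, $f(\frac34)=\frac14$. Going backwards, one never has to worry about leaving the domain. That is why the conditions below are phrased through inverse branches.

**Transition data.** Let $K\ge3$. For $k\ne l$ in $\{1,\dots,K\}$ let $A_{kl}$ be a real $2\times2$ matrix, with $A_{lk}=A_{kl}^T$. Let $J\subset\mathbb R$ be a compact interval and $J_{kl}\subset J$ subsets such that for all $k\ne l$:

1. for $\theta\in J_{kl}$ and every $h\ne k,l$: $|A_{kl}u(\theta)|<|A_{hl}u(\theta)|$;
2. there is a continuous $G_{kl}:J\to J_{kl}$ such that for every $\varphi\in J$ the vector $A_{kl}u(G_{kl}(\varphi))$ is a nonzero multiple of $u(\varphi)$.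

Condition 1 is strict at every point of $J_{kl}$, and condition 2 keeps us inside these sets. In the symmetric planes of $\mathbb R^3$ the limit point was a tie; here a limit of solutions will again be a solution, with its angles in the sets $J_{kl}$.

## Planes with a prescribed Gram matrix

We still have to find planes with given matrices $A_{kl}$. For lines this is the familiar problem of finding unit vectors with given inner products. Recall that a symmetric positive semidefinite matrix $\Gamma$ has a symmetric positive semidefinite square root $\Gamma^{1/2}$ with the same rank, and that the columns of $\Gamma^{1/2}$ have Gram matrix $\Gamma^{1/2}\Gamma^{1/2}=\Gamma$. They span the range of $\Gamma^{1/2}$, of dimension $\operatorname{rank}\Gamma$.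

Here is a small example. Let $T$ be the $3\times3$ matrix with zeros on the diagonal and ones elsewhere; its eigenvalues are $2,-1,-1$. Then $\Gamma=I-\frac12T$ has eigenvalues $0,\frac32,\frac32$, so $\Gamma=\frac32\Pi$, with $\Pi$ the projection onto $(1,1,1)^\perp$, and $\Gamma^{1/2}=\sqrt{\tfrac32}\,\Pi$. Its columns $\sqrt{\tfrac32}\,(e_k-\tfrac13(1,1,1))$ are three unit vectors with inner products $-\frac12$. They live in a space of dimension $\operatorname{rank}\Gamma=2$, because $I-T/\lambda$ with $\lambda=2$ the largest eigenvalue has a kernel. We use the same construction with $2\times2$ blocks. A factor $\varepsilon$ in front of $T$ helps to make $\Gamma$ positive semidefinite; it is harmless, because a common factor changes neither the comparison of lengths nor the directions.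

**Proposition 1.** Let transition data be given, and let $T$ be the symmetric $2K\times2K$ matrix with $2\times2$ blocks $T_{kl}=A_{kl}$ $(k\ne l)$ and $T_{kk}=0$. Let $\varepsilon\in\mathbb R\setminus\{0\}$ be such that $\Gamma:=I+\varepsilon T$ is positive semidefinite, and let $d=\operatorname{rank}\Gamma$. Then there are two-dimensional subspaces $L_1,\dots,L_K$ of $\mathbb R^d$ and isometries $\iota_k$ of $\mathbb R^2$ onto $L_k$ with
$$P_k\iota_lv=\varepsilon\,\iota_kA_{kl}v\qquad(k\ne l,\ v\in\mathbb R^2), \tag{4}$$
and for every admissible sequence there is $x_0\in\mathbb R^d$ with exactly that index sequence of remotest projections, with unique maximum at every step.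

The proposition says nothing about $\bigcap_kL_k$; that must be checked separately each time.

**Step 1: constructing the planes.** Let $E_k:\mathbb R^2\to(\mathbb R^2)^K$ be the inclusion of the $k$-th block. Put $\iota_k=\Gamma^{1/2}E_k$, with values in $\operatorname{ran}\Gamma^{1/2}$, a $d$-dimensional Euclidean space which we identify with $\mathbb R^d$, and let $L_k=\iota_k(\mathbb R^2)$. Then
$$\iota_k^T\iota_l=E_k^T\Gamma E_l=\begin{cases}I,&k=l,\\ \varepsilon A_{kl},&k\ne l.\end{cases}$$
The case $k=l$ says that $\iota_k$ is an isometry, so $L_k$ is two-dimensional. Moreover $P_k=\iota_k\iota_k^T$: the vector $\iota_k\iota_k^Ty$ lies in $L_k$, and $\iota_k^T(y-\iota_k\iota_k^Ty)=0$ says that $y-\iota_k\iota_k^Ty\perp L_k$. Hence $P_k\iota_lv=\iota_k(\iota_k^T\iota_l)v=\varepsilon\,\iota_kA_{kl}v$, which is (4).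

**Step 2: choosing all angles, backwards in time.** Let $(i(n))_{n\ge0}$ be admissible. Choose some $i(-1)\ne i(0)$, and write $G_n:=G_{i(n),i(n-1)}$, which makes sense because $i(n)\ne i(n-1)$ for all $n\ge0$. We want angles with $\theta_n=G_n(\theta_{n+1})$ for all $n\ge0$. For $N\ge1$ let
$$X_N=\{(\theta_n)_{n\ge0}\in J^{\mathbb N}:\ \theta_n=G_n(\theta_{n+1})\ \text{for}\ 0\le n<N\}.$$
The product $J^{\mathbb N}$ is compact by Tychonoff's theorem. Each $X_N$ is closed, because it is given by finitely many equations between continuous functions of the coordinates. The sets decrease with $N$. Each is nonempty: choose $\theta_n\in J$ arbitrarily for $n\ge N$, and define $\theta_{N-1},\theta_{N-2},\dots,\theta_0$ in this order by the equations; this is possible because each $G_n$ is defined on all of $J$ and has values in $J$. By compactness there is a point $(\theta_n)\in\bigcap_NX_N$, so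
$$\theta_n=G_n(\theta_{n+1})\in J_{i(n),i(n-1)}\qquad\text{for all }n\ge0 .$$

**Step 3: running the remotest projections forwards.** Put $x_0=\iota_{i(-1)}u(\theta_0)$. We show by induction that
$$x_n=c_n\,\iota_{i(n-1)}u(\theta_n)\quad\text{with }c_n\ne0,$$
and that $i(n)$ is the unique remotest index at $x_n$. For $n=0$ the formula holds with $c_0=1$. Suppose that $x_n$ has this form, and write $l=i(n-1)$, $k=i(n)$, so that $\theta_n\in J_{kl}$.

For every $h\ne k,l$, (4) and condition 1 give
$$|P_kx_n|=|c_n\varepsilon|\,|A_{kl}u(\theta_n)|<|c_n\varepsilon|\,|A_{hl}u(\theta_n)|=|P_hx_n|\le|x_n|,$$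
so by (1) the distance from $x_n$ to $L_k$ is strictly larger than the distance to $L_h$. Such an $h$ exists because $K\ge3$; so the distance to $L_k$ is positive. The distance from $x_n\in L_l$ to $L_l$ is $0$. Thus $k=i(n)$ is the unique remotest index.

Finally, $\theta_n=G_{kl}(\theta_{n+1})$, so by condition 2 the vector $A_{kl}u(\theta_n)$ is a nonzero multiple of $u(\theta_{n+1})$. Hence
$$x_{n+1}=P_kx_n=c_n\varepsilon\,\iota_kA_{kl}u(\theta_n)=c_{n+1}\,\iota_{i(n)}u(\theta_{n+1})\quad\text{with } c_{n+1}\ne0,$$
and the induction continues. $\square$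

Signs do not matter anywhere: a negative $\varepsilon$, or a negative multiple in condition 2, is absorbed in $c_n$.

## A universal family in $\mathbb R^{2K}$

We now prove Theorem A by writing down transition data. In every plane, the direction at a certain angle $\theta_k^*$ is to be the one from which we go to $L_k$. So $A_{kl}$ should contract $u(\theta_k^*)$ by a small factor $a$. Since $A_{lk}=A_{kl}^T$ should contract $u(\theta_l^*)$, the image of $u(\theta_k^*)$ under $A_{kl}$ should have direction $u(\theta_l^*)$. This leads to the following choice.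

**Step 1: the data.** Let
$$\eta=\frac{\pi}{3K},\qquad m=\frac\eta3,\qquad \theta_k^*=k\eta\ (1\le k\le K),\qquad J=[\eta-m,\,K\eta+m].$$
The length of $J$ is $(K-1)\eta+\frac23\eta<K\eta=\frac\pi3$. Let $a=\tan m/\sqrt3\in(0,1)$, put $u_k=u(\theta_k^*)$ and $w_k=u(\theta_k^*+\frac\pi2)$, an orthonormal basis of $\mathbb R^2$ for each $k$, and for $k\ne l$
$$A_{kl}=a\,u_lu_k^T+w_lw_k^T,\qquad J_{kl}=[\theta_k^*-m,\theta_k^*+m]\subset J .$$
Transposing exchanges the roles of $k$ and $l$, so $A_{kl}^T=A_{lk}$. For $K=3$ the three special angles are $20^\circ,40^\circ,60^\circ$, with $m=6\frac23{}^\circ$ and $J=[13\frac13{}^\circ,66\frac23{}^\circ]$.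

Since $u(\theta_k^*+s)=\cos s\,u_k+\sin s\,w_k$, we get
$$A_{kl}u(\theta_k^*+s)=a\cos s\,u_l+\sin s\,w_l,\qquad |A_{kl}u(\theta)|^2=a^2+(1-a^2)\sin^2(\theta-\theta_k^*), \tag{5}$$
the second formula from $a^2\cos^2s+\sin^2s=a^2+(1-a^2)\sin^2s$.

**Step 2: condition 1.** We check that near $\theta_k^*$ the matrix $A_{kl}$ gives the shortest image. Let $\theta\in J_{kl}$ and $h\ne k,l$. Then $|\theta-\theta_k^*|\le m$. Since $|\theta_h^*-\theta_k^*|\ge\eta$, we have $|\theta-\theta_h^*|\ge\eta-m=2m$, and $|\theta-\theta_h^*|<\frac\pi3$ because both points lie in $J$. As $\sin^2$ is increasing on $[0,\frac\pi2]$,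
$$\sin^2(\theta-\theta_k^*)\le\sin^2m<\sin^2 2m\le\sin^2(\theta-\theta_h^*),$$
and (5), applied to $A_{kl}$ and to $A_{hl}$, gives $|A_{kl}u(\theta)|<|A_{hl}u(\theta)|$.

**Step 3: condition 2.** We check that $A_{kl}$ spreads $J_{kl}$ over all of $J$. Let $\varphi\in J$. Both $\varphi$ and $\theta_l^*$ lie in $J$, so $|\varphi-\theta_l^*|<\frac\pi3$. Put
$$G_{kl}(\varphi)=\theta_k^*+s,\qquad s=\arctan\bigl(a\tan(\varphi-\theta_l^*)\bigr).$$
Then $|\tan s|\le a\sqrt3=\tan m$, so $|s|\le m$ and $G_{kl}(\varphi)\in J_{kl}$; and $G_{kl}$ is continuous. By (5),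
$$A_{kl}u(G_{kl}(\varphi))=\cos s\,(a\,u_l+\tan s\,w_l)=a\cos s\,\bigl(u_l+\tan(\varphi-\theta_l^*)\,w_l\bigr)=\frac{a\cos s}{\cos(\varphi-\theta_l^*)}\,u(\varphi),$$
a nonzero multiple of $u(\varphi)$. The value of $a$ was chosen exactly so that tangents of size up to $\sqrt3$ pull back into $[-\tan m,\tan m]$.

**Step 4: positivity and trivial intersection.** The matrix $A_{kl}$ maps the orthonormal basis $u_k,w_k$ to $a\,u_l,w_l$, so $\|A_{kl}\|=1$. For $\xi=(\xi_1,\dots,\xi_K)\in(\mathbb R^2)^K$,
$$|\langle T\xi,\xi\rangle|\le\sum_{k\ne l}|\xi_k||\xi_l|\le\sum_{k\ne l}\tfrac12\bigl(|\xi_k|^2+|\xi_l|^2\bigr)=(K-1)|\xi|^2,$$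
so $\|T\|\le K-1$, since $T$ is symmetric. With $\varepsilon=1/K$ the matrix $\Gamma=I+\varepsilon T$ is positive definite, and $d=2K$. Proposition 1 gives planes $L_1,\dots,L_K\subset\mathbb R^{2K}$ realizing every admissible sequence.

For $k\ne l$ we have $L_k\cap L_l=\{0\}$: if $\Gamma^{1/2}E_kv=\Gamma^{1/2}E_lw$, then $E_kv=E_lw$ because $\Gamma^{1/2}$ is invertible, and so $v=w=0$. In particular $\bigcap_kL_k=\{0\}$, and the family is universal. For $K=3$, embed $\mathbb R^6$ isometrically in $H$. This proves Theorem A, and every admissible sequence in $\{1,2,3\}$ is realizable. $\blacksquare$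

## Cyclic symmetry and a universal triple in $\mathbb R^4$

Dimension at most $3$ is impossible and dimension $6$ works. To save dimensions, Proposition 1 offers one tool: choose $\varepsilon$ so that $\Gamma=I+\varepsilon T$ is only semidefinite. With $\varepsilon=-1/\lambda$, where $\lambda$ is the largest eigenvalue of $T$, the rank drops by the multiplicity of $\lambda$. To reach $\mathbb R^4$ we need multiplicity at least $2$, and symmetry can force this. So we look for data that are invariant under cyclic permutation of the three planes: in each plane, the directions near angle $0$ lead to the next plane, and those near an angle $\psi$ to the previous one.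

**Step 1: the data.** Take $K=3$, with indices mod $3$. Let $\psi\in(0,\frac\pi2)$ have $\cos\psi=\frac45$, $\sin\psi=\frac35$, so that $\tan\psi=\frac34$ and $\tan\frac\psi2=\frac{\sin\psi}{1+\cos\psi}=\frac13$. Let
$$S=\begin{pmatrix}4/5&3/5\\3/5&-4/5\end{pmatrix},\qquad N=\begin{pmatrix}1/4&0\\0&1\end{pmatrix},\qquad M=SN=\begin{pmatrix}1/5&3/5\\3/20&-4/5\end{pmatrix}.$$
$S$ is orthogonal and symmetric, with $Su(\theta)=u(\psi-\theta)$; so $M^T=NS$. Put
$$A_{l+1,l}=M,\qquad A_{l-1,l}=M^T .$$
This is consistent with $A_{lk}=A_{kl}^T$: for $k=l+1$ we have $A_{lk}=A_{k-1,k}=M^T$. Let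
$$J=[0,\psi],\qquad m=\arctan\tfrac3{16},\qquad J_{l+1,l}=[0,m],\qquad J_{l-1,l}=[\psi-m,\psi].$$
Since $\frac3{16}<\frac13$, we have $m<\frac\psi2$.

**Step 2: condition 1.** For each $k\neq l$ there is only one $h\ne k,l$, so we just compare $M$ with $M^T$. Since $S$ is orthogonal,
$$|Mu(\theta)|^2=|Nu(\theta)|^2=\tfrac1{16}+\tfrac{15}{16}\sin^2\theta,\qquad |M^Tu(\theta)|^2=|Nu(\psi-\theta)|^2=\tfrac1{16}+\tfrac{15}{16}\sin^2(\psi-\theta).$$
For $\theta\in[0,m]$ we have $0\le\theta<\psi-\theta\le\psi<\frac\pi2$, so $|Mu(\theta)|<|M^Tu(\theta)|$. For $\theta\in[\psi-m,\psi]$ we have $0\le\psi-\theta<\theta\le\psi$, and the inequality is reversed.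

**Step 3: condition 2.** We use that $Nu(\tau)=\frac{\cos\tau}4(1,4\tan\tau)^T$. Let $\varphi\in J$, so that $\tan\varphi$ and $\tan(\psi-\varphi)$ lie in $[0,\frac34]$. Put
$$G_{l+1,l}(\varphi)=\arctan\bigl(\tfrac14\tan(\psi-\varphi)\bigr)\in[0,m].$$
Then $N\,u(G_{l+1,l}(\varphi))$ is a nonzero multiple of $(1,\tan(\psi-\varphi))^T$, hence of $u(\psi-\varphi)$. Applying $S$, we see that $M\,u(G_{l+1,l}(\varphi))$ is a nonzero multiple of $u(\varphi)$. Next put
$$G_{l-1,l}(\varphi)=\psi-\arctan\bigl(\tfrac14\tan\varphi\bigr)\in[\psi-m,\psi].$$
Then $M^Tu(G_{l-1,l}(\varphi))=NSu(G_{l-1,l}(\varphi))=N\,u\bigl(\arctan(\tfrac14\tan\varphi)\bigr)$ is a nonzero multiple of $(1,\tan\varphi)^T$, hence of $u(\varphi)$. Both maps are continuous.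

**Step 4: the largest eigenvalue of $T$ has multiplicity at least two.** This is what brings us down to $\mathbb R^4$. In blocks,
$$(T\xi)_k=M\xi_{k-1}+M^T\xi_{k+1},$$
so $T$ commutes with the cyclic shift $C(\xi_1,\xi_2,\xi_3)=(\xi_3,\xi_1,\xi_2)$. Hence $T$ preserves $F=\ker(C-I)=\{(v,v,v):v\in\mathbb R^2\}$ and, being symmetric, also $F^\perp$. Let $\lambda$ be the largest eigenvalue of $T$ and $W$ its eigenspace.

We first show that $W\subset F^\perp$. On $F$, $T$ acts as
$$M+M^T=\begin{pmatrix}2/5&3/4\\3/4&-8/5\end{pmatrix},$$
with eigenvalues $-\frac35\pm\sqrt{1+\frac9{16}}=-\frac35\pm\frac54$, the larger being $\frac{13}{20}$. On the other hand, for all $\xi$ we have $\langle T\xi,\xi\rangle=2\sum_k\langle M\xi_k,\xi_{k+1}\rangle$. With $e_2=(0,1)^T$ and $\xi=(e_2,-e_2,0)$ only $k=1$ contributes, and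
$$\langle T\xi,\xi\rangle=-2\langle Me_2,e_2\rangle=\tfrac85=\tfrac45|\xi|^2 .$$
So $\lambda\ge\frac45>\frac{13}{20}$. If $\xi\in W$, its component in $F$ satisfies the same eigenvalue equation, since $T$ preserves $F$ and $F^\perp$; as $\lambda$ is not an eigenvalue of $T$ on $F$, this component is $0$. Thus $W\subset F^\perp$.

Since $C$ commutes with $T$, it maps $W$ into itself. As $C^3=I$, a real eigenvalue $\mu$ of $C$ satisfies $\mu^3=1$, so $\mu=1$, and the eigenvectors for $1$ lie in $F$. Hence $C$ has no real eigenvalue on $W\subset F^\perp$. A linear map of an odd-dimensional real vector space has a real eigenvalue, because its characteristic polynomial has odd degree. So $\dim W$ is even, and as $W\ne\{0\}$, $\dim W\ge2$.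

Take $\varepsilon=-1/\lambda$. Then $\Gamma=I-T/\lambda$ is positive semidefinite with kernel $W$, so $d=\operatorname{rank}\Gamma=6-\dim W\le4$. By Proposition 1 there are three planes in $\mathbb R^d\subset\mathbb R^4$ realizing all admissible sequences.

**Step 5: the three planes meet only in $0$.** Since $\Gamma$ is now singular, the argument from Theorem A is not available, and we use lengths instead. First, $|\varepsilon|\le1$: we have $|Me_2|=|SNe_2|=|Se_2|=1$, so (4) gives $|\varepsilon|=|\varepsilon||Me_2|=|P_{l+1}\iota_le_2|\le|\iota_le_2|=1$.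

Let $x=\iota_1v\in L_1\cap L_2\cap L_3$. Then $P_2x=x=P_3x$, and with $A_{21}=M$, $A_{31}=M^T$,
$$|v|=|P_2x|=|\varepsilon||Mv|\le|Nv|,\qquad |v|=|P_3x|=|\varepsilon||M^Tv|\le|NSv|.$$
For $y\in\mathbb R^2$ we have $|Ny|^2=\frac1{16}y_1^2+y_2^2$, so $|Ny|\ge|y|$ forces $y_1=0$. The first relation therefore says that $v$ is a multiple of $e_2$. The second, with $|Sv|=|v|$, says that $Sv$ is a multiple of $e_2$, i.e. that $v$ is a multiple of $Se_2=(\frac35,-\frac45)^T$. These two vectors are not parallel, so $v=0$. This proves Theorem B(a). $\blacksquare$

**Example (the cyclic sequence $1,2,3,1,2,3,\dots$).** Its first four terms form the word that the symmetric planes of $\mathbb R^3$ could not produce. Here we go to the next plane at every step, so a constant angle will do if $\theta=\arctan(\frac14\tan(\psi-\theta))$. With $t=\tan\theta$ this reads $4t=\frac{3-4t}{4+3t}$, i.e. $12t^2+20t-3=0$, with positive root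
$$t=\frac{\sqrt{34}-5}6\approx0.138<\frac3{16}.$$
Indeed $M(1,t)^T=\bigl(\frac{1+3t}5,\frac{3-16t}{20}\bigr)^T$, which equals $\frac{1+3t}5(1,t)^T$ precisely when $3-16t=4t(1+3t)$, the same equation. So $u(\theta)$ is an eigenvector of $M$ with eigenvalue $\frac{1+3t}5\approx0.283$, while $|M^Tu(\theta)|\approx0.532$. Starting from $x_0=\iota_3u(\theta)$, at every step the projection onto the next plane is the shorter one, and the direction repeats exactly.
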